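# Undecidable first-order properties of freezing cellular automata

## Two sentences about orbits, and the theorems

For a configuration $x$ let
$$\mathsf U(x):=\exists z\,\big(z\to x\ \wedge\ \forall z'(z'\to x\Rightarrow z'=z)\big),$$
which says that $x$ has exactly one preimage.

**Theorem 1.** Let
$$\phi:=\exists x\,\exists y\;\Big(\mathsf U(x)\wedge x\to^+y\wedge y\to y\wedge\neg\exists w\,(\mathsf U(w)\wedge w\to y)\Big).$$
Deciding whether a given one-dimensional freezing cellular automaton satisfies $\phi$ is undecidable, even for radius $1$. More precisely, the problem is $\Sigma^0_1$-complete.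

This proves the following conjecture, taken from Eric Goles, Pedro Montealegre, Martín Ríos-Wilson, Guillaume Theyssier, "On the complexity of freezing automata networks of bounded pathwidth", arXiv:2511.09297 (2025): there exists a fixed formula $\phi\in FO^+$ such that determining whether a given freezing CA has property $\phi$ is undecidable.

Two further results go with it. One pushes the complexity up, the other shows which ingredient of the logic is responsible.

**Theorem 2.** Let $\mathsf U_1:=\mathsf U$, let $\mathsf U_2(x):=\mathsf U(x)\wedge\exists z\,(z\to x\wedge \mathsf U(z))$, let $\mathsf D(y):=\neg\exists w(\mathsf U_1(w)\wedge w\to y)$, and let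
$$\psi:=\exists x\Big(\mathsf U_2(x)\wedge\forall u\forall v\,(x\to u\wedge u\to v\Rightarrow\neg \mathsf D(v))\wedge\forall y\,\big(x\to^+y\Rightarrow\exists z\,(y\to^+z\wedge \mathsf D(z))\big)\Big).$$
Deciding whether a given radius-$1$ freezing CA satisfies $\psi$ is $\Sigma^1_1$-complete. In particular it is not arithmetical. For $\neg\psi$ the problem is $\Pi^1_1$-complete.

**Proposition 3.** For sentences using only $=$ and $\to$, the problem is decidable for all one-dimensional CA, uniformly in the sentence and the CA.

Proposition 3 is known: see K. Sutner, "Model checking one-dimensional cellular automata", J. Cellular Automata 2009. We include a short proof. It shows that the single occurrence of $\to^+$ in $\phi$ cannot be removed: no sentence over $=$ and $\to$ alone can play the role of $\phi$.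

## Freezing rules, the logic $FO^+$, and counter machines

A one-dimensional cellular automaton (CA) is given by a finite state set $Q$, a radius $r\ge 0$ and a local rule $f:Q^{2r+1}\to Q$. It acts on configurations $x\in Q^{\mathbb Z}$ by the global map $F(x)_i=f(x_{i-r},\dots,x_{i+r})$. The map $F$ commutes with translations, so every notion defined from $F$ is translation invariant.

**Definition.** The CA is *freezing* if there is an order $\le$ on $Q$ with $x_i\le F(x)_i$ for all $x\in Q^{\mathbb Z}$ and $i\in\mathbb Z$.

Along an orbit, each cell climbs a chain in $Q$, so it changes at most $|Q|-1$ times. A first example is the *infection rule*: $Q=\{0,1\}$, $F(x)_i=\max(x_{i-1},x_i,x_{i+1})$, with $0<1$. The number of changes per cell is bounded, but the *time* of a change is not: in the configuration with a single $1$ at the origin, cell $i$ changes at time $|i|$. This remark will become the heart of the proof.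

A *cell transition* is a pair $(q,q_2)$ such that $q_2$ is a value of $f$ on some window with central state $q$.

**Lemma 4.** (i) A CA is freezing iff the relation formed by its cell transitions has no cycles except loops; in particular freezing is decidable. (ii) If there is $h:Q\to\mathbb N$ such that every cell transition $(q,q_2)$ satisfies $q=q_2$ or $h(q)<h(q_2)$, then the CA is freezing.

*Proof.* If the CA is freezing then $q\le q_2$ for every cell transition, so a cycle forces equality. Conversely, if there are no cycles except loops, the reflexive transitive closure of the relation is an order that works. For (ii), "$q\le q_2$ iff $q=q_2$ or $h(q)<h(q_2)$" is an order, and it works. $\square$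

**Definition.** $FO^+$ is first-order logic whose variables range over configurations, with equality, the predicate $x\to y$ meaning $y=F(x)$, and the predicate $x\to^+y$ meaning $y=F^t(x)$ for some $t\ge1$. A CA *has property* (or satisfies) a sentence if the sentence holds in $(Q^{\mathbb Z},=,\to,\to^+)$.

For example, nilpotency is $\exists!y\,\forall x:\ x\to^+y$, and injectivity of $F$ is $\forall x\forall y\forall z\,(x\to z\wedge y\to z\Rightarrow x=y)$. Nilpotency is undecidable for general one-dimensional CA but decidable for freezing ones, so it cannot be the formula we want.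

In words, $\phi$ says: some configuration $x$ with exactly one preimage has an orbit that arrives at a fixed point $y$, and $y$ is not one step away from any configuration with exactly one preimage.

**Complexity classes.** Finite objects are coded by natural numbers. A set is $\Sigma^0_1$ if it is computably enumerable. It is $\Sigma^1_1$ if it has the form $\{n:\exists g\in\mathbb N^{\mathbb N}\ \theta(n,g)\}$ with $\theta$ arithmetical, and $\Pi^1_1$ if its complement is $\Sigma^1_1$. Hardness and completeness refer to computable many-one reductions. A $\Sigma^1_1$-complete set is not arithmetical: the set of true sentences of arithmetic is $\Sigma^1_1$ (guess a truth assignment $g$ to all sentences; that $g$ obeys Tarski's clauses is arithmetical in $g$), and by Tarski's theorem it is not arithmetical, whereas every set reducible to an arithmetical set is arithmetical.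

**Counter machines.** A *deterministic $2$-counter machine* $M$ has a finite state set $P$, an initial state $p_0$, a halting state $p_{\mathrm H}\neq p_0$ and a transition function
$$\delta:(P\setminus\{p_{\mathrm H}\})\times\{0,1\}^2\to P\times\{-1,0,1\}^2 .$$
In the configuration $(p,v_1,v_2)$ with $v_1,v_2\in\mathbb N$, the machine reads only the flags $s_j=\operatorname{sgn}v_j\in\{0,1\}$. If $\delta(p,s_1,s_2)=(p',e_1,e_2)$, it moves to $(p',v_1+e_1,v_2+e_2)$. We require $e_j\ge0$ when $s_j=0$, so counters stay non-negative. We use two published facts.

- (M) Minsky (*Computation: Finite and Infinite Machines*, 1967): halting from zero counters is $\Sigma^0_1$-complete, in particular undecidable, for deterministic $2$-counter machines.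
- (AH) Alur–Henzinger ("A really temporal logic", J. ACM 41, 1994): it is $\Sigma^1_1$-hard to decide whether a nondeterministic $2$-counter machine, started with zero counters, has an infinite computation visiting a given location infinitely often.

**Languages of infinite words.** A language of $\omega$-words over a finite alphabet is *$\omega$-regular* if some finite nondeterministic automaton accepts exactly its words, a word being accepted when some run on it visits an accepting state infinitely often. By Büchi's theorem, $\omega$-regular languages are effectively closed under Boolean operations and projection, and emptiness is decidable. By McNaughton's theorem, each $\omega$-regular language is effectively recognized by a *deterministic Muller automaton*, which accepts according to the set of states its unique run visits infinitely often.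

## The logic of one step is decidable

**Proof of Proposition 3.** We turn configurations into $\omega$-words and formulas into automata. Code $x\in Q^{\mathbb Z}$ by the $\omega$-word over $Q^2$ whose $n$-th letter is $(x_n,x_{-1-n})$, $n\ge 0$. This is a bijection between configurations and $\omega$-words. Code a tuple of configurations by putting the words side by side.

Equality of two configurations is checked letter by letter. For $y=F(x)$ and $n\ge r$, the value $y_n$ depends on $x_{n-r},\dots,x_{n+r}$, and $y_{-1-n}$ depends on $x_{-1-n-r},\dots,x_{-1-n+r}$; in the code these are the first, respectively second, components of the letters number $n-r,\dots,n+r$. An automaton that remembers the last $2r$ letters checks this. For $0\le n<r$ the windows of $y_n$ and $y_{-1-n}$ lie in $[-2r,2r-1]$, so these finitely many conditions concern the first $2r$ letters only. Hence the relations $=$ and $\to$ are $\omega$-regular.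

Now induct on formulas: negation is complementation, disjunction is union (after adding unused tracks so that both formulas have the same variables), and $\exists$ is projection of a track. So every formula over $=,\to$ effectively defines an $\omega$-regular relation. A sentence $\exists x\,\theta(x)$ is true iff the language of $\theta$ is non-empty, which is decidable, and every sentence is a Boolean combination of such sentences. $\square$

**Upper bound in Theorem 1.** For $t\ge1$ let $\phi_t$ be $\phi$ with $x\to^+y$ replaced by $y=F^t(x)$, written with $t-1$ additional existential variables: $x\to z_1\wedge z_1\to z_2\wedge\dots\wedge z_{t-1}\to y$. A CA satisfies $\phi$ iff it satisfies $\phi_t$ for some $t\ge1$. Each $\phi_t$ is decidable by Proposition 3, and freezing is decidable by Lemma 4. So $\phi$ is a $\Sigma^0_1$ property of freezing CA.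

**Upper bound in Theorem 2.** By Proposition 3, $\mathsf U_2(x)$ and $\mathsf D(y)$ are $\omega$-regular conditions, so they have deterministic Muller automata computable from the CA. The state of such an automaton after $n$ letters is computable from the word, and "state $s$ is visited infinitely often" has the form $\forall m\,\exists n>m$ of a computable condition. So $\mathsf U_2(x)$ and $\mathsf D(y)$ are arithmetical in $x$ and $y$, uniformly in the CA. Since $F^t(x)$ is computable from $x$, $t$ and the CA, and since $x\to^+y$ and $y\to^+z$ mean $y=F^s(x)$, $z=F^t(x)$ for some $s\geq 1$, $t>s$, the sentence $\psi$ reads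
$$\exists x\in Q^{\mathbb Z}:\quad \mathsf U_2(x),\quad \neg\mathsf D(F^2(x)),\quad \forall s\ge1\ \exists t>s\ \ \mathsf D(F^t(x)).\tag{1}$$
This is $\exists x$ followed by an arithmetical condition, hence $\Sigma^1_1$.

What remains is hardness in both theorems.

## What $\phi$ says on small automata

*The infection rule.* Its only fixed points are $0^{\mathbb Z}$ and $1^{\mathbb Z}$. The only preimage of $0^{\mathbb Z}$ is itself, so $\mathsf U(0^{\mathbb Z})$ holds and $0^{\mathbb Z}\to0^{\mathbb Z}$; thus $y=0^{\mathbb Z}$ violates the last clause of $\phi$. Next, let $w$ be periodic with period $1110$. If $F(v)=w$ then $v_i=1$ forces $w_{i-1}=w_i=w_{i+1}=1$, so $v$ can have a $1$ only at the centres of the blocks $111$, and must have one there to produce the block. So $\mathsf U(w)$ holds, and $w\to1^{\mathbb Z}$. Thus $y=1^{\mathbb Z}$ fails too, and the infection rule does not satisfy $\phi$.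

*Twins.* The predicate $\mathsf U$ can be engineered. Take radius $0$ and states $a,b,e,b',e'$ with
$$a\mapsto b,\qquad b,b'\mapsto e,\qquad e,e'\mapsto e .$$
With $h(a)=h(b')=h(e')=0$, $h(b)=1$, $h(e)=2$, Lemma 4 says that this is freezing. The letter $b$ arises only from $a$, so $\mathsf U(b^{\mathbb Z})$. If $x=F(w)$ has $x_i=e$, then $w_i\in\{b,b',e,e'\}$, and adding or removing the prime at cell $i$ gives a second preimage. Configurations containing $a$, $b'$ or $e'$ have no preimage. So $\mathsf U(x)$ holds iff $x=b^{\mathbb Z}$: the logic can name a synchronous start. Here $\phi$ fails, since the orbit of $b^{\mathbb Z}$ arrives at $e^{\mathbb Z}=F(b^{\mathbb Z})$. Insert one more stage, $a\mapsto b$; $b,b'\mapsto c$; $c,c'\mapsto e$; $e,e'\mapsto e$. This is freezing with $h=0,1,2,3$ on $a,b,c,e$ and $h=0$ on the primed states. By the same argument $\mathsf U(x)$ iff $x=b^{\mathbb Z}$, and now $F(b^{\mathbb Z})=c^{\mathbb Z}\neq e^{\mathbb Z}=F^2(b^{\mathbb Z})$, so $\phi$ holds.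

## Two obstacles to simulating a machine

The usual way to put a computation into a CA is to let time simulate time. A tape cell that the machine rewrites many times becomes a CA cell that changes many times. In a freezing CA this stops after $|Q|-1$ changes, whatever the encoding, so a simulation in which the same cell changes at every one of an unbounded number of visits is impossible.

The next thing to try is to write the whole run of a counter machine from left to right in the initial configuration, one step per cell, and let the quantifier $\exists x$ guess it. A letter contains a state and two flags. Neighbouring cells can check that the states follow $\delta$ *given the flags*. They cannot check the flags: the value of a counter is unbounded, and a cell has only finitely many states in which to hold it.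

The way past this is the observation made for the infection rule. A cell cannot *store* an unbounded number, but the *moment* at which it changes can be any number. Send three signals to the right over the word, all starting together. Signal $0$ advances one cell every $2$ steps. Signal $j\in\{1,2\}$ takes $2+e_j$ steps to pass a cell whose instruction adds $e_j$ to counter $j$. Then the delay of signal $j$ behind signal $0$ at a cell is exactly the value of counter $j$ there. The flag is tested at the moment signal $0$ arrives: the counter is zero iff signal $j$ arrives at that very moment, positive iff it has not yet arrived. Each signal changes each cell a bounded number of times, so the automaton can be freezing.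

The second obstacle is that an initial configuration may start with signals in arbitrary places, or with a finished "run" already written. Here $\mathsf U$ and twins help: we arrange that the configurations satisfying $\mathsf U$ are exactly the clean starts, in which no signal has moved.

## The automaton $F$ built from a machine $M$

Let $M$ be a deterministic $2$-counter machine. We construct a radius-$1$ freezing CA $F$ with $F\models\phi$ iff $M$ halts from $(p_0,0,0)$.

**Contents.** Let $C=\{B\}\cup\Lambda$, where $\Lambda$ consists of all $(p,s_1,s_2)\in P\times\{0,1\}^2$ and one extra letter $\triangleright$, the *start letter*. The letter $\triangleright$ carries the data $(p_0,0,0)$, and $(p,s_1,s_2)$ carries itself as data; $s_j(c)$ denotes the flags in the data of $c$. A letter of $\Lambda$ is *halting* if its state is $p_{\mathrm H}$. The *allowed* pairs (left, right) are exactly: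

- $(B,B)$ and $(B,\triangleright)$;
- $(\lambda,B)$ with $\lambda$ halting;
- $(\lambda,\lambda')$ with $\lambda$ non-halting, $\lambda'\ne\triangleright$, and the state of $\lambda'$ equal to the next state given by $\delta$ on the data of $\lambda$.

For non-halting $b\in\Lambda$ with $\delta(\text{data of }b)=(p',e_1,e_2)$, write $e_j(b)=e_j$ and put $d_0(b)=2$, $d_j(b)=2+e_j(b)\in\{1,2,3\}$ for $j=1,2$. A word $c\in C^{\mathbb Z}$ is *allowed* if all its adjacent pairs are.

**States.** Let $S=I\cup J\cup R\cup\{E\}$ with
$$I=\{c^0:c\in C\},\qquad J=\{c^1:c\in C\},$$
$$R=\{(c,k_0,k_1,k_2):c\in\Lambda,\ k_j\in\{0,1,2,3\}\}\cup\{(B,0,0,0)\}.$$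
The $k_j$ are *stages*: $k_j=0$ means that signal $j$ has not arrived, and afterwards $k_j$ counts the time since arrival, up to $3$. Let $Q=S\cup\{q':q\in S\setminus I\}$, where $q'$ is a *twin* of $q$, and let $\pi:Q\to S$ remove primes.

**Rule.** $F(x)=G(\pi(x))$, with $\pi$ applied cellwise and $G$ the following radius-$1$ CA on $S$, described by the central state.

- (a) $c^0\mapsto c^1$, whatever the neighbours.
- (b) $c^1\mapsto E$ unless both neighbours are in $J$ and both adjacent content pairs are allowed. In that case $\triangleright^1\mapsto(\triangleright,1,1,1)$, and $c^1\mapsto(c,0,0,0)$ for $c\ne\triangleright$.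
- (c) $E\mapsto E$.
- (d) $(c,k_0,k_1,k_2)\mapsto E$ if some neighbour is not in $R$, or if the *test fails*: $c\in\Lambda$, $k_0=1$, and $k_j\neq1-s_j(c)$ for some $j\in\{1,2\}$. Otherwise $(c,k)\mapsto(c,k')$, where for $j=0,1,2$: if $k_j\ge1$ then $k'_j=\min(k_j+1,3)$; if $k_j=0$ then $k_j'=1$ when $c\in\Lambda$ and the left neighbour is $(b,l)$ with $b\in\Lambda$ non-halting and $l_j\ge d_j(b)$, and otherwise $k'_j=0$.

**$F$ is freezing.** Use Lemma 4 with $h(c^0)=0$, $h=0$ on twins, $h(c^1)=1$, $h(c,k)=2+k_0+k_1+k_2\le11$, $h(E)=12$. Rule (a) goes from height $0$ to $1$; rule (b) from $1$ to at least $2$; in (d) either the state becomes $E$, or no stage decreases, so the state is unchanged or its height grows. A twin is never produced, and it is mapped into $R\cup\{E\}$, from height $0$ to at least $2$.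

**A halting run by hand.** Suppose $\delta(p_0,0,0)=(p_1,1,0)$, $\delta(p_1,1,0)=(p_2,-1,0)$, $\delta(p_2,0,0)=(p_{\mathrm H},0,0)$. The run is $(p_0,0,0),(p_1,1,0),(p_2,0,0),(p_{\mathrm H},0,0)$. Write on cells $0,\dots,3$ the word $\triangleright,\ (p_1,1,0),\ (p_2,0,0),\ (p_{\mathrm H},0,0)$, with $B$ elsewhere, and start from these letters in $J$. The stages $k_0k_1k_2$ evolve as follows.

| time | cell 0 | cell 1 | cell 2 | cell 3 |
|---|---|---|---|---|
| 1 | 111 | 000 | 000 | 000 |
| 2 | 222 | 000 | 000 | 000 |
| 3 | 333 | 101 | 000 | 000 |
| 4 | 333 | 212 | 000 | 000 |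
| 5 | 333 | 323 | 111 | 000 |
| 6 | 333 | 333 | 222 | 000 |
| 7 | 333 | 333 | 333 | 111 |
| 8 | 333 | 333 | 333 | 222 |
| 9 | 333 | 333 | 333 | 333 |

At time $3$ signal $0$ arrives at cell $1$. Signal $1$ has not arrived, which agrees with the flag $s_1=1$, and signal $2$ arrives at the same time, which agrees with $s_2=0$. Since $d_1=1$ for $(p_1,1,0)$, signal $1$ catches up at cell $2$. Had cell $1$ carried the flag $s_1=0$, its state at time $3$ would fail the test, and it would become $E$ at time $4$.

## Clean starts are the configurations with one preimage

**Lemma 5.** In $F$, $\mathsf U(x)$ holds iff $x\in J^{\mathbb Z}$.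

*Proof.* By the rules, a cell becomes $c^1$ iff it was $c^0$, and states of $I$ have no twin. So $x=(c_i^1)_i$ has exactly one preimage, $(c^0_i)_i$. Conversely, let $x=F(w)$ and $x_i\notin J$. Then $w_i\notin I$, so $w_i$ is either a state with a twin or a twin. Exchanging it with its partner does not change $\pi(w)$, hence not $F(w)$, and gives a second preimage. $\square$

**Lemma 6.** Let $x\in J^{\mathbb Z}$ and $t\ge1$. Then $F^t(x)\in(R\cup\{E\})^{\mathbb Z}$, and once a cell is $E$ it stays $E$. If $y=F^t(x)$ is a fixed point containing $E$, then $y=E^{\mathbb Z}$. Moreover $E^{\mathbb Z}\in F(J^{\mathbb Z})$.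

*Proof.* Rule (b) maps $J$ into $R\cup\{E\}$, and rules (c), (d) keep this set and keep $E$. By (d), a neighbour of an $E$ is $E$ at the next step; so in a fixed point every neighbour of an $E$ is an $E$, and all cells are. Finally $F((\triangleright^1)^{\mathbb Z})=E^{\mathbb Z}$, because $(\triangleright,\triangleright)$ is not allowed. $\square$

## Arrival times

This section computes the orbit of a clean start exactly, as long as no error has occurred. Let $c$ be an allowed word with $c_0=\triangleright$, and let $N\in\mathbb N\cup\{\infty\}$ be maximal with $c_0,\dots,c_N\in\Lambda$. For $i<N$ the letter $c_i$ is non-halting, since a halting letter is followed by $B$. For $1\le i\le N$ we have $c_i\ne\triangleright$, since $\triangleright$ is preceded by $B$. Define, for $j=0,1,2$,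
$$T_j(0)=1,\qquad T_j(i+1)=T_j(i)+d_j(c_i)\quad(0\le i<N),\tag{2}$$
and $v_j(i)=T_j(i)-T_0(i)$ for $j=1,2$. Then
$$T_0(i)=1+2i,\qquad v_j(0)=0,\qquad v_j(i+1)=v_j(i)+e_j(c_i).\tag{3}$$
Let $\kappa(m)=0$ for integers $m<0$ and $\kappa(m)=\min(3,m+1)$ for $m\ge0$.

**Lemma 7.** Let $x=(c_i^1)_i$ and $t\ge1$, and suppose that $F(x),\dots,F^t(x)$ contain no $E$. Then for $1\le s\le t$ and every cell $i$ with $0\le i\le N$, the stage $k_j$ of cell $i$ in $F^s(x)$ is $\kappa(s-T_j(i))$.

*Proof.* Induct on $s$. At $s=1$, cell $0$ is $(\triangleright,1,1,1)$ and $\kappa(1-1)=1$. For $i\ge1$ we have $c_i\neq\triangleright$, so the stages are $0$, and $T_j(i)\ge2$ gives $\kappa(1-T_j(i))=0$.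

Suppose the formula holds at $s<t$. No $E$ appears at time $s+1$, so the second part of (d) applies. If $s\ge T_j(i)$, the stage $\kappa(s-T_j(i))\ge1$ becomes $\min(\kappa(s-T_j(i))+1,3)=\kappa(s+1-T_j(i))$. If $s<T_j(i)$, the stage is $0$, and $i\ge1$ because $T_j(0)=1\le s$. The left neighbour carries the non-halting letter $c_{i-1}\in\Lambda$ with stage $\kappa(s-T_j(i-1))$. Put $d=d_j(c_{i-1})\in\{1,2,3\}$. For such $d$, $\kappa(m)\ge d$ holds iff $m\ge d-1$. So the new stage is $1$ iff $s-T_j(i-1)\ge d-1$, that is, iff $s+1\ge T_j(i)$, that is, iff $s+1=T_j(i)$; otherwise it is $0$. In both cases it is $\kappa(s+1-T_j(i))$. $\square$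

**Lemma 8.** In the situation of Lemma 7, a cell $i\in[0,N]$ has $k_0=1$ at a time $s\le t$ iff $s=T_0(i)$. If $T_0(i)\le t$, the test at that time passes iff for $j=1,2$ we have $v_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}v_j(i)$.

*Proof.* $\kappa(m)=1$ iff $m=0$, which gives the first statement. At time $T_0(i)$ the stage $k_j$ is $\kappa(-v_j(i))$, which is $1$ if $v_j(i)=0$, is $0$ if $v_j(i)>0$, and is at least $2$ if $v_j(i)<0$. The test asks for $k_j=1-s_j(c_i)$. $\square$

## Proof of Theorem 1: $\phi$ holds iff the machine halts

**Step 1: if $F\models\phi$, then $M$ halts.** The purpose is to read a halting run off the witnesses. By Lemma 5 there are $x\in J^{\mathbb Z}$, with content word $c$, and a fixed point $y=F^t(x)$, $t\ge1$, with $y\notin F(J^{\mathbb Z})$. By Lemma 6, $y$ contains no $E$. Since $E$ persists and the orbit stays at $y$ from time $t$ on, no $E$ ever occurs in the orbit at times $\geq 1$. In particular $c$ is allowed, by (b).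

The word $c$ contains $\triangleright$. Otherwise $F(x)=((c_i,0,0,0))_i$, and this is a fixed point: no cell has $k_0=1$, so there is no test, and no stage becomes positive because $0<d_j$. Then $y=F(x)\in F(J^{\mathbb Z})$, a contradiction. Translate so that $c_0=\triangleright$. Lemmas 7 and 8 now apply for all times.

We have $N<\infty$. Otherwise for every $i\ge1$ cell $i$ changes its stage $k_0$ from $0$ to $1$ when passing from time $2i$ to time $1+2i$, so the orbit is never at a fixed point. By maximality of $N$, $c_{N+1}=B$, and since $(c_N,B)$ is allowed, $c_N$ is halting.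

Let $c_i$ carry the data $(p_i,s_1(i),s_2(i))$. All tests pass, because a failure would produce $E$. By Lemma 8, $v_j(i)\ge0$ and $s_j(i)=\operatorname{sgn}v_j(i)$ for $0\le i\le N$. By (3), $v_j(0)=0$ and $v_j(i+1)=v_j(i)+e_j$, where $e_j$ is given by $\delta(p_i,s_1(i),s_2(i))$. By allowedness $p_{i+1}$ is the corresponding next state. Hence $(p_i,v_1(i),v_2(i))_{0\le i\le N}$ is the run of $M$ from $(p_0,0,0)$, and $p_N=p_{\mathrm H}$. So $M$ halts.

**Step 2: if $M$ halts, then $F\models\phi$.** The purpose is to check that the honest word is a witness. Let $(p_i,u_1(i),u_2(i))_{0\le i\le N}$ be the halting run; $N\ge1$ since $p_{\mathrm H}\ne p_0$. Put $c_0=\triangleright$, $c_i=(p_i,\operatorname{sgn}u_1(i),\operatorname{sgn}u_2(i))$ for $1\le i\le N$, and $c_i=B$ elsewhere. All pairs are allowed: $(B,B)$, $(B,\triangleright)$, the pairs $(c_i,c_{i+1})$ for $0\le i<N$, and $(c_N,B)$ with $c_N$ halting. Let $x=(c_i^1)_i$; then $\mathsf U(x)$ holds by Lemma 5. By (3), $v_j(i)=u_j(i)$ for all $i\in[0,N]$: both start at $0$ and receive the same increments.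

No $E$ ever appears. There is none at time $1$, since $c$ is allowed. Suppose $E$ appears first at time $t+1\ge2$. At time $t$ all cells are in $R$, so a test fails at time $t$ at some cell with content in $\Lambda$, that is, at some $i\in[0,N]$. By Lemma 8, $t=T_0(i)$ and the test passes, since $v_j(i)=u_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}u_j(i)$ (for $i=0$, the flags of $\triangleright$ are $0$ and $u_j(0)=0$). This is a contradiction.

So Lemma 7 applies for all times, and in finite time the orbit reaches the configuration $y$ with $(c_i,3,3,3)$ on $[0,N]$ and $(B,0,0,0)$ elsewhere. It is a fixed point: stages $3$ stay $3$, no test is active, all cells are in $R$, and $B$-cells do not change. Finally $y\notin F(J^{\mathbb Z})$, since the image of a configuration in $J^{\mathbb Z}$ has only $E$ and stages at most $1$. By Lemma 5 no $w$ with $\mathsf U(w)$ satisfies $w\to y$. So $F\models\phi$.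

**Step 3: hardness.** The map $M\mapsto F$ is computable, so by (M) the property $\phi$ is $\Sigma^0_1$-hard, hence undecidable, on radius-$1$ freezing CA. With the upper bound shown earlier it is $\Sigma^0_1$-complete. This proves Theorem 1 and the conjecture. $\blacksquare$

*Each clause earns its place.* Drop $\mathsf U(x)$, and every $F$ built above satisfies the rest: $y=x=((\triangleright,3,3,3))^{\mathbb Z}$ is a fixed point outside $F(J^{\mathbb Z})$. Drop the last clause, and $x=(B^1)^{\mathbb Z}$ with $y=F(x)=((B,0,0,0))^{\mathbb Z}$ is a witness for every $M$. Drop $y\to y$, and again every $M$ passes: write the run of $M$, finite or infinite, from cell $0$ to the right; no $E$ appears by the argument of Step 2, and $F^3(x)$ has $(\triangleright,3,3,3)$ at cell $0$, so it is outside $F(J^{\mathbb Z})$.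

## From halting to recurrence: marking a moment for the logic

For Theorem 2 we want a word of infinite length carrying an infinite run, and a formula that notices each visit to a state $p^*$. Keeping the previous design fails. There, the configurations one step after a $\mathsf U$-configuration have stages at most $1$. On a word that contains the start letter and on which no $E$ occurs, cell $0$ has stage at least $2$ at all times $t\geq 2$, so $\mathsf D(F^t(x))$ holds for *every* $t\ge2$, and $\mathsf D$ carries no information about $p^*$.

The remedy is to give almost every configuration of the orbit an artificial ancestor that has exactly one preimage. For each running state $r$ we add a state $a^1_r$ that behaves exactly like $r$ and arises only from a state $a_r^0$ made for it. If the configuration $z$ of the orbit is replaced letter by letter by $a^1_{z_i}$, we obtain $w$ with $\mathsf U(w)$ and $F(w)=F(z)$; so $\mathsf D(F(z))$ is false. Now omit $a^1_r$ exactly for the running states $r$ that mark "signal $0$ has just passed a cell with source state $p^*$". Then $\mathsf D$ becomes true exactly one step after such a moment.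

The new states satisfy $\mathsf U$, so $\mathsf U$ no longer singles out clean starts. But $a^0_r$ has no preimage, while clean starts can be given two generations of unique ancestors; this is what $\mathsf U_2$ tests.

**The machine.** A nondeterministic machine has a finite state set $P$, an initial state $p_0$, a state $p^*$ and a finite set $\Delta$ of transitions $\tau=(p,s_1,s_2,p',e_1,e_2)$ with $s_j\in\{0,1\}$, $e_j\in\{-1,0,1\}$, and $e_j\ge0$ if $s_j=0$. The transition $\tau$ is applicable in state $p$ when the counters have signs $s_1,s_2$; it leads to $p'$ and adds $e_j$ to counter $j$. We call $p$ the *source* and $p'$ the *target* of $\tau$. The machines of (AH) are directly put in this form. A *recurring run* is an infinite run from $(p_0,0,0)$ that is in $p^*$ infinitely often.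

## The automaton for recurring runs

**Contents.** $C=\{B\}\cup\Lambda$, where $\Lambda$ consists of the letters $(\tau,0)$, $\tau\in\Delta$, and the *start letters* $(\tau,1)$ for those $\tau\in\Delta$ with $(p,s_1,s_2)=(p_0,0,0)$. Source, target, $s_j$ and $e_j$ of a letter are those of its transition, and $d_j(b)=2+e_j(b)$ for $b\in\Lambda$, $j=1,2$. The allowed pairs are:

- $(B,B)$;
- $(B,\lambda)$ with $\lambda$ a start letter;
- $(\lambda,\lambda')$ with $\lambda'$ not a start letter and the source of $\lambda'$ equal to the target of $\lambda$.

In an allowed bi-infinite word, $B$ is preceded only by $B$ and a start letter only by $B$. So everything to the left of a start letter is $B$; hence there is at most one start letter. Everything to its right is a non-start letter of $\Lambda$, because a letter of $\Lambda$ is followed only by such letters.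

**States.**

- $K_m=\{c^m:c\in C\}$ for $m=0,1,2$.
- $R=\{(c,k_0,k_1,k_2):c\in\Lambda,\ k_0\in\{0,1,2,3,4,\dagger\},\ k_1,k_2\in\{0,1,2,3\}\}\cup\{(B,0,0,0)\}$.
- Two error states $X$ and $Y$.
- $A_0=\{a_r^0:r\in R'\}$ and $A_1=\{a^1_r:r\in R'\}$, where $R'=R\setminus R^*$ and $R^*=\{(c,2,k_1,k_2)\in R:\text{source of }c=p^*\}$.
- A twin $q'$ for every $q\in\mathcal T:=K_2\cup A_1\cup R\cup\{X,Y\}$.

Let $\pi(a^1_r)=r$, $\pi(q)=q$ for every other state without prime, and $\pi(q')=\pi(q)$.

**Rule.** The new state of cell $i$ is computed from $\pi(x_{i-1}),\pi(x_i),\pi(x_{i+1})$ by the following rules on the central one.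

- $c^0\mapsto c^1$, $c^1\mapsto c^2$, $a_r^0\mapsto a_r^1$, whatever the neighbours; $X\mapsto Y\mapsto Y$.
- $c^2\mapsto X$ unless both neighbours are in $K_2$ and both adjacent pairs are allowed. In that case $c^2\mapsto(c,1,1,1)$ if $c$ is a start letter, and $c^2\mapsto(c,0,0,0)$ otherwise.
- $(B,0,0,0)$ is unchanged. For $c\in\Lambda$, $(c,k)\mapsto(c,k')$ as follows.
  - For $j=1,2$: if $k_j\ge1$ then $k_j'=\min(k_j+1,3)$. If $k_j=0$ then $k_j'=1$ when the left neighbour is $(b,l)\in R$ with $b\in\Lambda$ and $l_j\ge d_j(b)$; otherwise $k_j'=0$.
  - For $j=0$: $0\mapsto1$ if the left neighbour is $(b,l)\in R$ with $b\in\Lambda$ and $l_0\in\{2,3,4\}$, else $0\mapsto0$. Next, $1\mapsto2$ if $k_j=1-s_j(c)$ for $j=1,2$ (the test passes), else $1\mapsto\dagger$. Further $2\mapsto3\mapsto4\mapsto4$ and $\dagger\mapsto\dagger$.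

A failed test now produces no spreading error; it only stops signal $0$. The set $R$ is closed under the rule whatever the neighbours.

**It is freezing.** Use Lemma 4 with $h=0$ on $K_0$, $A_0$ and twins; $h=1$ on $K_1\cup A_1$; $h=2$ on $K_2$; $h(c,k)=3+k_0+k_1+k_2\le14$, counting $\dagger$ as $5$; $h(X)=15$; $h(Y)=16$. Inside $R$ no stage decreases. All of $A_1$ and all twins are mapped into $R\cup\{X,Y\}$, where $h\ge3$. The remaining transitions, $K_0\to K_1\to K_2\to R\cup\{X\}$, $A_0\to A_1$ and $X\to Y\to Y$, are clear.

**Lemma 9.** $\mathsf U_1(x)$ holds iff $x\in(K_1\cup K_2\cup A_1)^{\mathbb Z}$, and $\mathsf U_2(x)$ holds iff $x\in K_2^{\mathbb Z}$.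

*Proof.* The states $c^1,c^2,a^1_r$ arise exactly from $c^0,c^1,a^0_r$ respectively, and the latter have no twins. So every $x\in(K_1\cup K_2\cup A_1)^{\mathbb Z}$ has exactly one preimage, computed letter by letter. Conversely, let $x=F(w)$ and $x_i\notin K_1\cup K_2\cup A_1$. States of $K_0$, $A_0$ and twins are never produced, so $x_i\in R\cup\{X,Y\}$. Then $w_i\notin K_0\cup K_1\cup A_0$, so $w_i\in\mathcal T$ or $w_i$ is a twin. Exchanging $w_i$ with its partner gives a second preimage.

For $\mathsf U_2$: if $\mathsf U(x)$, the unique preimage $z$ lies in $(K_0\cup K_1\cup A_0)^{\mathbb Z}$. By the first part it satisfies $\mathsf U$ iff $z\in K_1^{\mathbb Z}$, that is, iff $x\in K_2^{\mathbb Z}$. $\square$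

**Lemma 10.** Let $x\in K_2^{\mathbb Z}$ have content word $c$.
(i) $\neg\mathsf D(F^2(x))$ holds iff $c$ is allowed.
(ii) If $c$ is allowed and $t\ge2$, then $\mathsf D(F^t(x))$ holds iff $F^{t-1}(x)$ has a cell in $R^*$.

*Proof.* By Lemma 9, $\mathsf D(y)$ says that no $w\in(K_1\cup K_2\cup A_1)^{\mathbb Z}$ has $F(w)=y$. In the image of such a $w$, cells of $K_1$ have gone to $K_2$; cells of $K_2$ to $X$ or to states of $R$ with $k_0\le1$; a cell $a^1_r$ to a successor of $r$ in $R$, with the same content.

If $c$ is not allowed, $F(x)$ contains $X$ and $F^2(x)$ contains $Y$, which never occurs in such an $F(w)$. So $\mathsf D(F^2(x))$ holds.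

If $c$ is allowed, all $F^s(x)$ with $s\ge1$ lie in $R^{\mathbb Z}$. Suppose $t\ge2$ and $F^{t-1}(x)\in R'^{\mathbb Z}$. Then $w=(a^1_{F^{t-1}(x)_i})_i$ exists, $\pi(w)=F^{t-1}(x)$, so $F(w)=F^t(x)$, and $\mathsf U_1(w)$ holds. Hence $\neg\mathsf D(F^t(x))$. This is one direction of (ii), and it applies to $t=2$, since in $F(x)$ only $k_0\in\{0,1\}$ occurs; so (i) holds.

Finally let $c$ be allowed and $F^{t-1}(x)_i\in R^*$. Then $F^t(x)_i=(c_i,3,\cdot,\cdot)$ and the source of $c_i$ is $p^*$. Suppose $F(w)=F^t(x)$ with $w\in(K_1\cup K_2\cup A_1)^{\mathbb Z}$. Cells of $K_1$ and $K_2$ do not produce $k_0=3$, so $w_i=a^1_r$. Since $k_0=3$ arises only from $k_0=2$, $r=(c_i,2,\cdot,\cdot)\in R^*$. But then $a_r^1$ does not exist, a contradiction. So $\mathsf D(F^t(x))$ holds. $\square$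

## Proof of Theorem 2: $\psi$ holds iff the machine has a recurring run

**Step 1: translate $\psi$.** The purpose is to remove the logic. By (1), Lemma 9 and Lemma 10, $F\models\psi$ iff there is an allowed word $c$ such that, for $x=(c_i^2)_i$, the configuration $F^t(x)$ has a cell in $R^*$ for infinitely many $t$.

If $c$ has no start letter, then $F^t(x)=((c_i,0,0,0))_i$ for all $t\ge1$, because no stage becomes positive when all are $0$; so this never happens. We may therefore translate so that $c_0$ is the start letter. Then $c_i=B$ for $i<0$, and $c_i$ is a non-start letter of $\Lambda$ for $i\ge1$.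

**Step 2: compute the orbit.** The purpose is to locate the cells in $R^*$. For $j=1,2$ define $T_j(0)=1$, $T_j(i+1)=T_j(i)+d_j(c_i)$ for $i\ge0$, and put
$$v_j(i)=T_j(i)-(1+2i),\qquad\text{so}\qquad v_j(0)=0,\quad v_j(i+1)=v_j(i)+e_j(c_i).\tag{4}$$
For $j=1,2$, the stage $k_j$ of cell $i\ge0$ at time $s\ge1$ is $\kappa(s-T_j(i))$. The proof is an induction on $s$. At $s=1$, cell $0$ has stage $1$ and the cells $i\ge1$ have stage $0$, with $T_j(i)\ge2$. In the induction step, a stage that is at least $1$ grows by $1$ up to $3$, as $\kappa$ does. If the stage of cell $i$ is $0$ at time $s$, then $s<T_j(i)$ and $i\ge1$. It becomes $1$ iff $\kappa(s-T_j(i-1))\ge d_j(c_{i-1})$; as $d_j(c_{i-1})\in\{1,2,3\}$, this holds iff $s-T_j(i-1)\ge d_j(c_{i-1})-1$, that is, iff $s+1=T_j(i)$.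

Say that *condition $\mathrm P_i$* holds if $v_j(i)\ge0$ and $s_j(c_i)=\operatorname{sgn}v_j(i)$ for $j=1,2$. If cell $i$ has $k_0=1$ at time $1+2i$, then at that time $k_j=\kappa(-v_j(i))$, which is $1$, $0$ or at least $2$ according as $v_j(i)$ is zero, positive or negative. So the test, which asks for $k_j=1-s_j(c_i)$, passes iff $\mathrm P_i$ holds.

Let $m$ be the least $i\ge 0$ for which $\mathrm P_i$ fails, $m=\infty$ if there is none. For every cell $i$ with $0\le i\le m$ we claim: $k_0=0$ at the times $1\le s<1+2i$, and $k_0=1$ at time $1+2i$. This is true for $i=0$. Let it be true for $i$. If $i<m$, the test passes, and $k_0$ is $2$ exactly at time $2i+2$, $3$ at time $2i+3$ and $4$ afterwards. Cell $i+1$ has $k_0=0$ at time $1$ and switches to $1$ one step after the first time its left neighbour has $k_0\in\{2,3,4\}$, that is, at time $2i+3=1+2(i+1)$. So the claim holds for $i+1$. If $i=m$, the test fails, and cell $m$ has $k_0=\dagger$ from time $2m+2$ on; it never has $k_0\in\{2,3,4\}$. So cell $m+1$ keeps $k_0=0$ forever, and inductively so do all cells to its right.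

Thus the cells with $k_0=2$ are exactly the cells $i<m$, each at the single time $2i+2$. Hence cells in $R^*$ occur at infinitely many times iff
$$\mathrm P_i\text{ holds for all }i\ge0,\ \text{ and the source of }c_i\text{ is }p^*\text{ for infinitely many }i.\tag{5}$$

**Step 3: a word satisfying (5) gives a recurring run.** By $\mathrm P_i$, the counters $v_j(i)$ are non-negative with signs $s_j(c_i)$; by (4) they start at $0$ and are changed by $e_j(c_i)$. The source of the start letter $c_0$ is $p_0$, and by allowedness the source of $c_{i+1}$ is the target of $c_i$. So the transitions in $c_0,c_1,\dots$ form an infinite run from $(p_0,0,0)$, and it is in $p^*$ infinitely often.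

**Step 4: a recurring run gives a word satisfying (5).** Let the run have transitions $\tau_0,\tau_1,\dots$ and counter values $u_j(i)$ before $\tau_i$. Put $c_0=(\tau_0,1)$, $c_i=(\tau_i,0)$ for $i\ge1$ and $c_i=B$ for $i<0$. Here $(\tau_0,1)$ is a start letter, since $\tau_0$ is applied in $(p_0,0,0)$. The word is allowed. By (4) and induction, $v_j(i)=u_j(i)$. Since $\tau_i$ is applicable, $s_j(c_i)=\operatorname{sgn}u_j(i)$, so every $\mathrm P_i$ holds, and (5) follows.

**Step 5: conclusion.** We have shown that $F\models\psi$ iff the machine has a recurring run, and $F$ is computable from the machine and $p^*$. By (AH), $\psi$ is $\Sigma^1_1$-hard on radius-$1$ freezing CA, and by (1) it is $\Sigma^1_1$; so it is $\Sigma^1_1$-complete, and not arithmetical. Complementation within the decidable class of radius-$1$ freezing CA gives $\Pi^1_1$-completeness for $\neg\psi$. $\blacksquare$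

*The smallest instance.* Let $\Delta=\{\tau\}$ with $\tau=(p_0,0,0,p_0,0,0)$ and $p^*=p_0$. For the word $\dots B\,B\,(\tau,1)\,(\tau,0)\,(\tau,0)\dots$ all three signals move together, cell $i$ is in $R^*$ exactly at time $2i+2$, and $\mathsf D(F^t(x))$ holds, for $t\ge2$, exactly at the odd times $t\ge3$. So $\psi$ holds.

*Why the first two clauses of $\psi$ are there.* If the word $c$ is not allowed, then $Y$ is present in $F^t(x)$ for all $t\ge2$, so $\mathsf D(F^t(x))$ holds for all of them; without the clause $\neg\mathsf D(F^2(x))$ such a word would be a witness. Replacing $\mathsf U_2$ by $\mathsf U_1$ would also admit false witnesses. Suppose some $\tau\in\Delta$ has source $p^*$ and flags $(1,1)$; let $\lambda=(\tau,0)$, $r_0=(\lambda,3,0,0)$, $r_i=(\lambda,0,0,0)$ for $i\ne0$, and $x=(a^1_{r_i})_i$. The stages $k_1,k_2$ stay $0$, so every test passes, and signal $0$ runs to the right forever: for $i\ge1$, cell $i$ has $k_0=1$ in $F^{2i-1}(x)$ and is in $R^*$ in $F^{2i}(x)$. As in the proof of Lemma 10, $\mathsf D(F^{2i+1}(x))$ holds for all $i\ge1$, whereas $F(x)\in R'^{\mathbb Z}$ gives $\neg\mathsf D(F^2(x))$. No run of the machine is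 involved.
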